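# Parametric curves of bounded degree through a point of a hypersurface

Throughout, $\mathbb K$ is an algebraically closed field of arbitrary characteristic.

## 1. Hypersurfaces of degree less than the dimension

Take a polynomial $f$ in $n$ variables with $f(O)=0$, where $O=(0,\dots,0)$. If $\deg f$ is small compared with $n$, the hypersurface $\{f=0\}$ contains a line through $O$. Before proving this we fix the vocabulary.

**Definition (hypersurface).** A hypersurface of degree $\delta\ge 1$ in $\mathbb K^n$ is the zero set of a polynomial of degree $\delta$.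

**Definition (parametric curve).** An irreducible affine curve $\Gamma\subset\mathbb K^n$ is a parametric curve of degree at most $e$ if there is a non-constant polynomial map $g=(g_1,\dots,g_n):\mathbb K\to\Gamma$ with $\deg g:=\max_i\deg g_i\le e$. It is parametric if it is parametric of some degree. For constants, including $0$, we set $\deg=0$.

Examples. The parabola $Y=X^2$ is parametric of degree at most $2$ through $t\mapsto(t,t^2)$. It is not parametric of degree at most $1$: any parametrization is $(g_1,g_1^2)$ with $g_1$ non-constant, so its degree is at least $2$. Wasteful parametrizations such as $(t^2,t^4)$ are allowed. The hyperbola $XY=1$ is not parametric at all: if $g_1g_2=1$ in $\mathbb K[t]$, then $g_1,g_2$ are units of $\mathbb K[t]$, that is, constants. This remark about units will return.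

A parametrization hits every point of its curve. Let $g:\mathbb K\to\Gamma$ be polynomial and non-constant, say with $g_i$ non-constant. Then $t$ is a root of the polynomial $g_i(X)-g_i(t)$ in $X$, whose leading coefficient is a non-zero constant. So $\mathbb K[t]$ is integral over $\mathbb K[g_i]$, hence over $\mathbb K[g_1,\dots,g_n]$, and $g$ is a finite map. Finite maps are closed, so $g(\mathbb K)$ is closed, and it is irreducible of dimension $1$. As $\Gamma$ is irreducible of dimension $1$, $g(\mathbb K)=\Gamma$. Therefore $\Gamma$ passes through $Q$ if and only if $Q=g(t_0)$ for some $t_0\in\mathbb K$. Conversely, by the same argument the image of any non-constant polynomial map $\mathbb K\to\mathbb K^n$ is an irreducible affine curve. So we may speak of polynomial maps instead of curves.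

**Definition (the number $\mu$).** For a hypersurface $H\subset\mathbb K^n$ and $Q\in H$, let $\mu(H,Q)\in\{1,2,\dots\}\cup\{\infty\}$ be the least degree of a parametric curve in $H$ through $Q$, that is, the least degree of a non-constant polynomial map $\mathbb K\to H$ whose image contains $Q$ (and $\infty$ if there is none).

For the parabola, $\mu=2$ at every point. For the hyperbola, $\mu=\infty$ at every point. A translation moves $Q$ to $O$ and changes neither $\deg H$ nor the degrees of parametrizations, so we may work with any point $Q$ in place of $O$.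

**Proposition 1.** If $d<n$ and $n\ge2$, every hypersurface of degree $\le d$ in $\mathbb K^n$ through $O$ contains a line through $O$.

*Proof.* Let the hypersurface be $\{f=0\}$ with $\deg f=\delta\le d\le n-1$ and $f(O)=0$. Write $f=f_1+\dots+f_\delta$ with $f_i$ homogeneous of degree $i$, possibly zero. These are at most $n-1$ forms in $n$ variables. By the projective dimension theorem, at most $n-1$ forms of positive degree have a common zero in $\mathbb P^{n-1}$. So there is $0\ne c\in\mathbb K^n$ with $f_i(c)=0$ for all $i$. Then
$$f(tc)=\sum_i t^i f_i(c)=0\quad\text{for all }t,$$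
and the line $t\mapsto tc$ lies in $\{f=0\}$ and passes through $O$. $\square$

What changes when $d\ge n$? Now there may be $n$ or more forms, and they may have only the zero $O$ in common. For $n=2$, $f=Y-X^2$ gives $f_1=Y$, $f_2=-X^2$, and there is no line. For $n=3$, take $f=z+y^2+x^3$. The forms $z,y^2,x^3$ have no common zero except $O$. A line through $O$ in $\{f=0\}$ would be $t\mapsto tc$ with all $f_i(c)=0$, so there is none. But the surface does contain $(0,t,-t^2)$, so $\mu(\{f=0\},O)=2$.

So lines must be given up, and some hypersurfaces contain no parametric curve at all. The question that remains is the following one, from Zbigniew Jelonek and Michał Lasoń, "Quantitative properties of the non-properness set of a polynomial map, a positive characteristic case", arXiv:1906.06160 (2019). Is there, for every $n$ and $d$, a universal constant $D=D(n,d)$ such that, whenever a hypersurface in $\mathbb K^n$ of degree at most $d$ contains some parametric curve through $O$, it contains one of degree at most $D(n,d)$ through $O$? In terms of $\mu$: do the finite values of $\mu(H,Q)$, over all $H\subset\mathbb K^n$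 of degree $\le d$ and all $Q\in H$, stay bounded? Proposition 1 says that $D(n,d)=1$ works if $d<n$ and $n\ge 2$. For $n=1$ a hypersurface is a finite set and contains no curve, so the statement is vacuous.

## 2. Plane curves: the bound $d$, and why counting stops in space

In the plane the curve is a component of $H$, so its degree should be controlled by $d$. The only obstacle is a wasteful parametrization.

**Proposition 2.** $D(2,d)=d$ works and is optimal.

*Proof.* Let $H=\{f=0\}\subset\mathbb K^2$ with $\deg f\le d$, and let $g=(g_1,g_2):\mathbb K\to H$ be polynomial, non-constant, with $g(t_0)=O$.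

**Step 1: remove the waste.** We replace $g$ by a polynomial map $h$ with the same image that is birational onto its image. (For $g=(t^2,t^4)$ this will be $h=(s,s^2)$ with $s=t^2$.)

By Lüroth's theorem $\mathbb K(g_1,g_2)=\mathbb K(s)$ for some $s\in\mathbb K(t)$, and $s$ is non-constant. View $s$ as a map $\mathbb P^1\to\mathbb P^1$. If $s(\infty)=c$ is finite, replace $s$ by $1/(s-c)$, which generates the same field. So we may assume $s(\infty)=\infty$. Write $g_i=h_i(s)$ with $h_i$ a rational function.

The $h_i$ are polynomials. Suppose $h_i$ had a pole at a finite value $c$. Since $s:\mathbb P^1\to\mathbb P^1$ is surjective, there is $t_1\in\mathbb P^1$ with $s(t_1)=c$, and $t_1\ne\infty$ because $s(\infty)=\infty$. Then $g_i=h_i(s)$ has a pole at the finite point $t_1$, impossible for a polynomial.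

At least one $h_i$ is non-constant, because $g$ is. If $s$ had a pole at a finite $t_1$, then for this $i$ the polynomial $g_i=h_i(s)$ would have a pole at $t_1$, again impossible. So $s\in\mathbb K[t]$, and $s:\mathbb K\to\mathbb K$ is surjective since $\mathbb K$ is algebraically closed.

Put $h=(h_1,h_2)$. Then $h(\mathbb K)=h(s(\mathbb K))=g(\mathbb K)\subset H$, so $h$ passes through $O$, and $\mathbb K(h_1,h_2)=\mathbb K(s)$, where from now on $s$ is the variable of $h$.

**Step 2: prepare a line that meets the curve in $\deg h$ distinct points.** Let $m=\deg h$.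

Since $\mathbb K(h_1,h_2)=\mathbb K(s)$, we can write $s=A(h_1,h_2)/B(h_1,h_2)$ with polynomials $A,B$ and $B(h_1,h_2)\ne0$ in $\mathbb K[s]$. Let $E\subset\mathbb K$ be the finite set of zeros of $B(h_1(s),h_2(s))$. Outside $E$ the value of $s$ is recovered from $h(s)$, so $h$ is injective on $\mathbb K\setminus E$. (Example: for the nodal cubic $h=(s^2-1,s^3-s)$ we have $s=h_2/h_1$ and $E=\{1,-1\}$.)

The derivatives $h_1',h_2'$ are not both $0$. Otherwise, since $h$ is non-constant, the characteristic is $p>0$ and $h_1,h_2\in\mathbb K[s^p]$, so $\mathbb K(h_1,h_2)\subset\mathbb K(s^p)\ne\mathbb K(s)$, a contradiction.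

Let $q=\alpha h_1+\beta h_2$. The conditions $\deg q=m$ (the coefficient of $s^m$ is a non-zero linear form in $\alpha,\beta$) and $q'=\alpha h_1'+\beta h_2'\ne0$ (failure is a proper linear subspace) hold for general $(\alpha,\beta)\in\mathbb K^2$. Fix such a pair. It is not $(0,0)$, as $m\ge1$. Put $\ell_\gamma=\{\alpha X+\beta Y=\gamma\}$ and choose $\gamma\in\mathbb K$ outside the following sets:

* the values $q(c)$ with $q'(c)=0$;
* the values $q(c)$ with $c\in E$;
* the $\gamma$ for which $\ell_\gamma\subset H$.

The first two sets are finite since $q'\neq0$ and $E$ is finite. The third has at most $d$ elements: if $\ell_\gamma\subset H$, the linear polynomial $\alpha X+\beta Y-\gamma$ divides $f$, and for different $\gamma$ these are non-associate primes.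

**Step 3: count.** The equation $q=\gamma$ has $m$ distinct roots, because no root is a zero of $q'$, and none of them lies in $E$. By injectivity their images under $h$ are $m$ distinct points of $H\cap\ell_\gamma$. These are zeros of $f|_{\ell_\gamma}$, a polynomial in one variable of degree $\le d$, which is non-zero because $\ell_\gamma\not\subset H$. Hence $m\le d$, and $h$ is a parametric curve of degree $\le d$ in $H$ through $O$.

**Step 4: optimality.** On $Y=X^d$ every parametrization is $(g_1,g_1^d)$ with $g_1$ non-constant, so it has degree $\ge d$. Equality holds for $(t,t^d)$, which passes through $O$. $\square$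

Try the same in $\mathbb K^3$. A curve of degree $m$ meets a general plane in $m$ points when parametrized birationally and separably, as above. But now $f$ restricted to that plane is a polynomial in two variables, and it vanishes on a whole plane curve. Its degree says nothing about $m$. This is where Step 3 stops, and the failure is real: on the quadric $z=xy$ there are the curves $(t,t^N,t^{N+1})$ for all $N$.

Yet this quadric does not answer the question negatively, because through each of its points $(a,b,ab)$ passes the line $(a,b+t,ab+at)$, as Proposition 1 predicts. So for a negative answer we need two things: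

* a surface that carries parametric curves of unbounded degree;
* control over all parametric curves through a given point, so that the small ones can be ruled out.

## 3. From $d=n\ge3$ on, no bound exists

Let
$$F(x,y,z)=x^2+y^2+z^2-xyz-4,\qquad S=\{F=0\}\subset\mathbb K^3 .$$

**Theorem A.** For every $m\ge1$ there is a point $P\in S$ with $\mu(S,P)=m$. Hence $D(3,3)$ does not exist, and the answer to the question is negative for every $\mathbb K$.

**Theorem B.** $D(n,d)$ exists if and only if $n\le2$ or $d<n$. Precisely:

1. If $d<n$ and $n\ge2$, every hypersurface of degree $\le d$ through $O$ contains a line through $O$. So $D(n,d)=1$ works.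
2. $D(2,d)=d$ works and is optimal. For $n=1$ the statement is vacuous.
3. If $d\ge n\ge3$, then $D(n,d)$ does not exist. In fact there is one irreducible hypersurface $H_n\subset\mathbb K^n$ of degree $n$ (smooth if $n\ge4$) such that every integer $m\ge1$ occurs as $\mu(H_n,Q)$ for some $Q\in H_n$.

Parts 1 and 2 are done. The "hence" in Theorem A is a translation: moving $P$ to $O$ gives, for every $m$, a cubic surface that contains a parametric curve through $O$ of degree $m$ and none of smaller degree.

## 4. The surface $S$ as a torus modulo inversion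

**The factorization of $F$.** For non-zero $u,v$ in any field extension of $\mathbb K$, put $x=u+u^{-1}$, $y=v+v^{-1}$. Then
$$F(x,y,z)=\bigl(z-(uv+u^{-1}v^{-1})\bigr)\bigl(z-(uv^{-1}+u^{-1}v)\bigr).\tag{1}$$
Indeed $F=z^2-xy\,z+(x^2+y^2-4)$. The sum of the two proposed roots is $(u+u^{-1})(v+v^{-1})=xy$, and their product is $u^2+v^2+u^{-2}+v^{-2}=(x^2-2)+(y^2-2)$.

We shall use again and again that
$$\alpha+\alpha^{-1}=\beta+\beta^{-1}\iff\alpha=\beta\ \text{ or }\ \alpha\beta=1,\tag{2}$$
which holds because the difference of the two sides is $(\alpha-\beta)\bigl(1-(\alpha\beta)^{-1}\bigr)$.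

By (1), the map
$$\pi:(\mathbb K^*)^2\to S,\qquad \pi(u,v)=(u+u^{-1},\ v+v^{-1},\ uv+(uv)^{-1})$$
is well defined. It is onto: given $(x,y,z)\in S$, solve $u+u^{-1}=x$, $v+v^{-1}=y$. By (1) $z$ is one of the two roots, and if it is the second, replace $v$ by $v^{-1}$. Its fibers are the pairs $\{(u,v),(u^{-1},v^{-1})\}$. To see this, let $\pi(u',v')=\pi(u,v)$. By (2) $u'=u^{\pm1}$, and after inverting both $u',v'$ we may take $u'=u$. If $v'\neq v$, then $v'=v^{-1}$, and (2) applied to $uv^{-1}$ and $uv$ gives $v^2=1$, so $v'=v$ after all, or $u^2=1$, so $(u',v')=(u^{-1},v^{-1})$.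

**Curves of every degree.** The torus $(\mathbb K^*)^2$ has many one-parameter subgroups $r\mapsto(r^a,r^b)$. There is no non-constant polynomial map $\mathbb K\to(\mathbb K^*)^2$, because units of $\mathbb K[t]$ are constant. But modulo inversion $\mathbb K^*$ becomes $\mathbb K$, through $t=r+r^{-1}$. Let
$$T_0=2,\quad T_1=t,\quad T_{k+1}=tT_k-T_{k-1}.$$
So $T_2=t^2-2$ and $T_3=t^3-3t$. By induction $T_k$ is monic of degree $k$ for $k\ge1$, and $T_k(r+r^{-1})=r^k+r^{-k}$, because $(r+r^{-1})(r^k+r^{-k})=(r^{k+1}+r^{-k-1})+(r^{k-1}+r^{-(k-1)})$. Every $t\in\mathbb K$ is $r+r^{-1}$ for some $r\in\mathbb K^*$, so by (1) with $u=r$, $v=r^N$,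
$$g_N(t)=(t,\ T_N(t),\ T_{N+1}(t)),\qquad N\ge0,\tag{3}$$
maps $\mathbb K$ into $S$. Its degree is $N+1$. For $N=0$ it is the line $(t,2,t)$. For $N=1$ it is $(t,t,t^2-2)$, and one can check directly that $2t^2+(t^2-2)^2-t^2(t^2-2)-4=0$.

**Lines on $S$, by hand.** Let us see whether $S$ has points with $\mu=2$. Let a line $(x_0+\alpha t,\,y_0+\beta t,\,z_0+\gamma t)$ lie in $S$. The coefficient of $t^3$ in $F$ along it is $-\alpha\beta\gamma$, so one of $\alpha,\beta,\gamma$ is $0$. Since $F$ is symmetric, take $\alpha=0$. Write $x_0=u+u^{-1}$ with $u\in\mathbb K^*$. Then $y^2+z^2-x_0yz=(y-uz)(y-u^{-1}z)$, so along the line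
$$(y-uz)(y-u^{-1}z)=4-x_0^2=-(u-u^{-1})^2 .$$
If $u\ne u^{-1}$, the right side is a non-zero constant, so both factors are units of $\mathbb K[t]$, hence constant. Then their difference $(u^{-1}-u)z$ is constant, so $z$ and then $y$ are constant, a contradiction. Hence $u^2=1$ and $x_0=\pm2$.

So every line on $S$ lies in a plane where one coordinate is $2$ or $-2$. Now take $P=g_1(s+s^{-1})=(s+s^{-1},s+s^{-1},s^2+s^{-2})$ with $s^4\ne1$. By (2) with $\beta=\pm1$, a coordinate of $P$ equals $\pm2$ only if $s=\pm1$ or $s^2=\pm1$, which is excluded. So there is no line in $S$ through $P$, and $\mu(S,P)=2$.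

**What remains to be understood.** The curves coming from one-parameter subgroups are easy to control. Up to inversion, the point $P=\pi(s,s^N)$ lifts to $(s,s^N)$. The one-parameter subgroup $(r^a,r^b)$ satisfies $u^b=v^a$. If it contains $(s,s^N)$, then $s^{b-Na}=1$. If $s$ has no small order, this forces $b=Na$ for small $a,b$, and the curve has degree at least $|a+b|=(N+1)|a|$. What is missing is a proof that every parametric curve on $S$, up to signs, comes from a one-parameter subgroup. The unit argument for lines used that $x$ was constant. In general a polynomial map $\mathbb K\to S$ does not lift to the torus over $\mathbb K[t]$. The way out is to lift it over a quadratic extension of $\mathbb K(t)$ and to study units there.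

## 5. Units in a quadratic extension: all parametric curves on $S$

**Lemma 3.** Let $x,y,z\in\mathbb K[t]$, not all constant, with $F(x,y,z)=0$. Then there are non-zero $u,v$ in an algebraic closure of $\mathbb K(t)$ and integers $a,b$ such that

* (i) $x=u+u^{-1}$, $y=v+v^{-1}$, $z=uv+(uv)^{-1}$;
* (ii) $u^b=\pm v^a$;
* (iii) $|a|=\deg x$, $|b|=\deg y$, $|a+b|=\deg z$. In particular $(a,b)\ne(0,0)$.

Examples. For $g_N$ take $u=r$, $v=r^N$ with $r+r^{-1}=t$, and $(a,b)=(1,N)$. The field is $\mathbb K(r)$, quadratic over $\mathbb K(t)$. The integral closure of $\mathbb K[t]$ in it is $\mathbb K[r,r^{-1}]$ (this ring is normal and integral over $\mathbb K[t]$), and its units are the $cr^k$ with $c\in\mathbb K^*$. The sign in (ii) cannot be dropped: the line $(t,-2,-t)$ lies in $S$, since $t^2+4+t^2-2t^2-4=0$. Here $v=-1$, $u=r$, $a=\pm1$, $b=0$, and (ii) reads $1=-v^{a}$ (in characteristic $\neq2$ only this sign is right).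

We use three textbook facts. First, $\mathbb K[t]$ is integrally closed. Second, every valuation of $\mathbb K(t)$ extends to a finite extension, with values in $\mathbb Q$ if the original values are in $\mathbb Z$. Third, $-\deg$ is a valuation of $\mathbb K(t)$, trivial on $\mathbb K^*$.

*Proof.*

**Step 0: the lift.** Choose $u,v$ with $u^2-xu+1=0$ and $v^2-yv+1=0$. They are non-zero, and $x=u+u^{-1}$, $y=v+v^{-1}$. By (1), $F(x,y,z)=0$ says that $z$ is $uv+(uv)^{-1}$ or $uv^{-1}+u^{-1}v$. In the second case replace $v$ by $v^{-1}$. Now (i) holds.

Let $L=\mathbb K(t,u,v)$ and let $A$ be the integral closure of $\mathbb K[t]$ in $L$. The elements $u,u^{-1}$ are the roots of the monic polynomial $X^2-xX+1$ over $\mathbb K[t]$, so they lie in $A$. Similarly $v,v^{-1}\in A$. So $u$ and $v$ are units of $A$. Also $A\cap\mathbb K(t)=\mathbb K[t]$.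

**Step 1: decide when $u$ is really new.** We claim
$$u\in\mathbb K(t)\iff u\in\mathbb K\iff x\text{ is constant},$$
and the same for $v,y$. If $u\in\mathbb K(t)$, then $u,u^{-1}\in A\cap\mathbb K(t)=\mathbb K[t]$, so $u$ is a unit of $\mathbb K[t]$, hence $u\in\mathbb K$, and then $x=u+u^{-1}$ is constant. If $x$ is constant, $u$ is algebraic over $\mathbb K$, so $u\in\mathbb K\subset\mathbb K(t)$.

If both $u,v\in\mathbb K$, then $x,y,z$ are all constant by (i), which is excluded. So at least one of $u,v$ is not in $\mathbb K(t)$.

If $u\notin\mathbb K(t)$, then $X^2-xX+1$ is the minimal polynomial of $u$ over $\mathbb K(t)$. Its roots $u,u^{-1}$ are distinct, since $u^2=1$ would give $u=\pm1\in\mathbb K$. So, in every characteristic, $\mathbb K(t,u)/\mathbb K(t)$ is Galois of degree $2$, and its non-trivial automorphism sends $u$ to $u^{-1}$. The same holds for $v$.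

**Step 2: show that $[L:\mathbb K(t)]=2$ and that its non-trivial automorphism $\sigma$ satisfies $\sigma u=u^{-1}$, $\sigma v=v^{-1}$.** This is where $z\in\mathbb K[t]$ is used.

Suppose first that $u,v\notin\mathbb K(t)$ and that $\mathbb K(t,u)$, $\mathbb K(t,v)$ are distinct quadratic extensions. Then $\mathrm{Gal}(L/\mathbb K(t))$ is the product of the two groups of order $2$, so it contains $\tau$ with $\tau u=u^{-1}$, $\tau v=v$. Since $\tau z=z$, we get $u^{-1}v+uv^{-1}=uv+(uv)^{-1}$. By (2) with $\alpha=uv$, $\beta=u^{-1}v$, either $uv=u^{-1}v$, so $u^2=1$, or $uv\cdot u^{-1}v=1$, so $v^2=1$. Both contradict $u,v\notin\mathbb K$. So the two extensions coincide with $L$, $[L:\mathbb K(t)]=2$, and by Step 1 $\sigma$ inverts both $u$ and $v$.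

Suppose next that $u\in\mathbb K$. Then $v\notin\mathbb K(t)$, $L=\mathbb K(t,v)$ has degree $2$, $\sigma v=v^{-1}$ and $\sigma u=u$. From $\sigma z=z$ we get $uv^{-1}+u^{-1}v=uv+(uv)^{-1}$. By (2) with $\alpha=uv$, $\beta=uv^{-1}$, either $v^2=1$ or $u^2=1$. The first is impossible because $v\notin\mathbb K$. So $u=\pm1$ and $\sigma u=u=u^{-1}$.

The case $v\in\mathbb K$ is symmetric.

**Step 3: read off the degrees from one valuation.** Let $\nu:L^*\to\mathbb Q$ be a valuation extending $-\deg$ on $\mathbb K(t)$. It is trivial on $\mathbb K^*$. Put $a=\nu(u)$, $b=\nu(v)$.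

If $a\ne0$, then $\nu(u)\neq\nu(u^{-1})$, so $\nu(x)=\min(a,-a)=-|a|$ and $\deg x=|a|$. If $a=0$, then $x=0$ or $\nu(x)\ge0$, so $x$ is constant and $\deg x=0=|a|$. The same argument applies to $y=v+v^{-1}$ and, since $\nu(uv)=a+b$, to $z=uv+(uv)^{-1}$. This proves (iii). Because $|a|,|b|$ are degrees, $a$ and $b$ are integers. If $a=b=0$, then $x,y,z$ would all be constant, which is excluded.

**Step 4: a unit whose valuation vanishes is $\pm1$.** Let $\theta=u^bv^{-a}$. Then $\theta,\theta^{-1}\in A$, $\nu(\theta)=ba-ab=0$, and $\sigma\theta=\theta^{-1}$ by Step 2. Hence $\theta+\theta^{-1}$ is $\sigma$-invariant, so it lies in $A\cap\mathbb K(t)=\mathbb K[t]$. It is zero or satisfies $\nu(\theta+\theta^{-1})\ge0$, that is, it is a polynomial of degree $\le 0$, so it is a constant $c\in\mathbb K$. Then $\theta$ is a root of $X^2-cX+1$, so it is algebraic over $\mathbb K$ and $\theta\in\mathbb K$. But $\sigma$ fixes $\mathbb K$, so $\theta=\sigma\theta=\theta^{-1}$, hence $\theta^2=1$ and $\theta=\pm1$. This is (ii). $\square$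

Step 4 works with only one valuation because $\sigma$ turns $\theta$ into $\theta^{-1}$: knowing that $\nu(\theta)=0$ bounds both $\theta$ and its conjugate at $\nu$, and therefore the polynomial $\theta+\theta^{-1}$.

## 6. Points of $S$ that lie on no parametric curve of small degree

We prove Theorem A.

**Step 1: choose the point.** For $m=1$: $g_0$ parametrizes a line in $S$, so $\mu(S,P)=1$ for every $P$ on that line.

For $m\ge2$ put $N=m-1\ge1$. As $\mathbb K^*$ is infinite and each equation $s^j=1$ has finitely many solutions, we can choose $s\in\mathbb K^*$ with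
$$s^j\ne1\quad\text{for }1\le j\le2N(N+1).\tag{4}$$
We cannot ask for an $s$ of infinite order: in an algebraic closure of a finite field every element of $\mathbb K^*$ has finite order. Finitely many conditions are all we need. Put
$$P=g_N(s+s^{-1})=(s+s^{-1},\ s^N+s^{-N},\ s^{N+1}+s^{-N-1})\in S .$$
Since $\deg g_N=N+1$, we have $\mu(S,P)\le N+1$. Suppose, for a contradiction, that $g=(x,y,z)$ is a non-constant polynomial map into $S$ with $g(t_0)=P$ and $\deg g\le N$. Since $\mathbb K$ is infinite, $F(x,y,z)=0$ in $\mathbb K[t]$. Take $u,v,a,b$ from Lemma 3. By (iii), $|a|,|b|,|a+b|\le N$.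

**Step 2: evaluate the lift at $t_0$.** The elements $u,v$ are algebraic functions, and we need values for them over $t_0$. The ring $B=\mathbb K[t][u,u^{-1},v,v^{-1}]$ is integral over $\mathbb K[t]$. By lying over, some maximal ideal $M$ of $B$ lies over $(t-t_0)$. The field $B/M$ is algebraic over $\mathbb K[t]/(t-t_0)=\mathbb K$, so it equals $\mathbb K$. This gives a $\mathbb K$-homomorphism $\varphi:B\to\mathbb K$ with $\varphi(t)=t_0$. Put $u_1=\varphi(u)$ and $v_1=\varphi(v)$, which are non-zero because $u,v$ are units of $B$. Applying $\varphi$ to (i) gives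
$$u_1+u_1^{-1}=s+s^{-1},\quad v_1+v_1^{-1}=s^N+s^{-N},\quad u_1v_1+(u_1v_1)^{-1}=s^{N+1}+s^{-N-1},$$
so by (2)
$$u_1=s^{\pm1},\qquad v_1=s^{\pm N},\qquad u_1v_1=s^{\pm(N+1)},\tag{5}$$
with independent signs, and (ii) gives
$$u_1^b=\pm v_1^a.\tag{6}$$

**Step 3: show that $(u_1,v_1)=(s,s^N)$ up to inversion.** Replacing $(u,v,a,b)$ by $(u^{-1},v^{-1},-a,-b)$ preserves (i), (ii) and (iii): for (ii), $(u^{-1})^{-b}=u^b=\pm v^a=\pm(v^{-1})^{-a}$. So we may assume $u_1=s$. If $v_1=s^{-N}$, the last part of (5) reads $s^{1-N}=s^{\pm(N+1)}$, so $s^{2N}=1$ (plus sign) or $s^2=1$ (minus sign). Both are excluded by (4), since $2$ and $2N$ are at most $2N(N+1)$. So $v_1=s^N$.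

**Step 4: compare exponents.** Now (6) reads $s^b=\pm s^{Na}$, and squaring gives $s^{2(b-Na)}=1$. Here
$$2|b-Na|\le2(N+N\cdot N)=2N(N+1),$$
so (4) forces $b-Na=0$, that is, $b=Na$. As $(a,b)\ne(0,0)$, we have $a\ne0$. Hence
$$|a+b|=(N+1)|a|\ge N+1,$$
contradicting $|a+b|\le N$. So $\mu(S,P)=N+1=m$, and Theorem A is proved. $\blacksquare$

For $N=1$ condition (4) excludes $s^j=1$ for $j\le4$, which implies the condition $s^4\ne1$ met in the hand computation of Section 4.

## 7. One hypersurface of degree $n$ in $\mathbb K^n$ for each $n\ge3$

It remains to prove part 3 of Theorem B. For $n=3$ take $H_3=S$. For $n\ge4$ we want a hypersurface in $\mathbb K^n$ in which the extra coordinates are forced to be constant along every parametric curve. The hyperbola of Section 1 shows how: make them units. Put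
$$H_n=\bigl\{\,w_1\cdots w_{n-3}\,\bigl(F(x,y,z)+1\bigr)=1\,\bigr\}\subset\mathbb K^n\qquad(n\ge4).$$
For instance $H_4=\{w_1(F+1)=1\}\subset\mathbb K^4$.

**Step 1: degree, irreducibility and smoothness for $n\ge4$.** The leading form of $F+1$ is $-xyz$, so the equation has degree $(n-3)+3=n$. The defining polynomial is $w_1G-1$ with $G=w_2\cdots w_{n-3}(F+1)\ne0$ free of $w_1$. It has degree $1$ in $w_1$, so in any factorization one factor is free of $w_1$ and divides both coefficients $G$ and $-1$. Hence that factor is a constant, and the polynomial is irreducible. Its $w_1$-derivative is $G$, and $w_1G=1$ on $H_n$, so $G$ does not vanish there. Hence $H_n$ is smooth.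

**Step 2: degree and irreducibility for $n=3$.** $F$ has degree $3$ and is monic of degree $2$ in $z$. Let $u,v$ be independent variables and embed $\mathbb K(x,y)$ in $\mathbb K(u,v)$ by $x=u+u^{-1}$, $y=v+v^{-1}$. This is possible because $\mathbb K(u,v)$ is algebraic over the subfield generated by these two elements, so they are algebraically independent. By (1) the roots of $F$ in $\mathbb K(u,v)$ are $uv+(uv)^{-1}$ and $uv^{-1}+u^{-1}v$. They are distinct, since by (2) equality would mean $v^2=1$ or $u^2=1$. The automorphism $u\mapsto u$, $v\mapsto v^{-1}$ fixes $\mathbb K(x,y)$ and interchanges the two roots, so neither root lies in $\mathbb K(x,y)$. A quadratic polynomial without roots in a field is irreducible over it, so $F$ is irreducible over $\mathbb K(x,y)$. Being monic in $z$, it is irreducible in $\mathbb K[x,y,z]$ by Gauss's lemma.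

**Step 3: parametric curves in $H_n$ through $(P,1,\dots,1)$ are those in $S$ through $P$.** Let $n\ge4$, $P\in S$ and $Q=(P,1,\dots,1)$. Then $Q\in H_n$, since $F(P)+1=1$. Let $(x,y,z,w_1,\dots,w_{n-3})(t)$ be a non-constant polynomial map into $H_n$ that passes through $Q$ at $t_0$. As $\mathbb K$ is infinite,
$$w_1(t)\cdots w_{n-3}(t)\,\bigl(F(x(t),y(t),z(t))+1\bigr)=1\quad\text{in }\mathbb K[t].$$
So all the factors are units of $\mathbb K[t]$, that is, constants. Since $w_i(t_0)=1$, all $w_i=1$, and then $F(x(t),y(t),z(t))=0$. Thus $(x,y,z)(t)$ is a non-constant map into $S$ of the same degree through $P$. Conversely, a non-constant polynomial map into $S$ through $P$ gives one into $H_n$ through $Q$ of the same degree, by setting all $w_i=1$. Therefore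
$$\mu(H_n,Q)=\mu(S,P).$$

**Step 4: conclusion.** By Theorem A, every integer $m\ge1$ occurs as $\mu(H_n,Q)$ for some $Q\in H_n$, for each $n\ge3$. Translating $Q$ to $O$ we obtain, for every $m$, a hypersurface of degree $n\le d$ that contains a parametric curve through $O$ of degree $m$ and none of smaller degree. So $D(n,d)$ does not exist for $d\ge n\ge3$. Together with Propositions 1 and 2 and the vacuous case $n=1$, this shows that $D(n,d)$ exists if and only if $n\le2$ or $d<n$, and Theorem B is proved. $\blacksquare$
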